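# An absolute constant in the bound $c\,\alpha(H)\ln n$ for directed domination in oriented hypergraphs

## 1. The bound $\alpha(1+e\ln(n/\alpha))$ and the terms in it

**Theorem 1.** Let $1\le p\le r-1$ and let $H$ be an $r$-uniform hypergraph of order $n\ge 1$, with independence number $\alpha=\alpha(H)$. Then
$$\overrightarrow{\Gamma}_p(H)\le \alpha\Bigl(1+e\ln\frac n\alpha\Bigr). \tag{1}$$
Consequently, for $n\ge 2$,
$$\overrightarrow{\Gamma}_p(H)\le \Bigl(e+\frac1{\ln 2}\Bigr)\,\alpha\ln n. \tag{2}$$

Let us unpack this, starting with the words.

**Definition (hypergraph, independence number).** An $r$-uniform hypergraph $H=(V,\mathcal E)$, with $r\ge 2$, consists of a finite vertex set $V$ and a set $\mathcal E$ of $r$-element subsets of $V$, called edges. Its order is $n=|V|$. A set of vertices is independent if it contains no edge, and $\alpha(H)$ is the largest size of an independent set. Since edges have at least two elements, single vertices are independent, so $\alpha(H)\ge1$ when $n\ge 1$.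

**Definition (orientation).** An orientation $D$ of $H$ gives each edge exactly one of the $r!$ linear orderings of its elements. The set of ordered edges is $\mathcal E(D)$. For $r=2$ this is an oriented graph: read the ordered edge $(x,y)$ as an arc from $x$ to $y$.

**Definition (directed $p$-domination).** Let $1\le p\le r-1$. A set $S\subseteq V$ is a directed $p$-dominating set of $D$ if for every $u\in V\setminus S$ there is an ordered edge $E\in\mathcal E(D)$ with $u\in E$ whose first $p$ vertices all lie in $S$. The least size of such a set is $\overrightarrow\gamma_p(D)$, and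
$$\overrightarrow\Gamma_p(H)=\max_D\ \overrightarrow\gamma_p(D),$$
the maximum being over all orientations $D$ of $H$. This is the upper directed $p$-domination number of $H$.

Note two things. First, if $u\notin S$ is taken care of by $E$, then $u$ is not among the first $p$ vertices of $E$, because those are in $S$. Second, an isolated vertex lies in no edge, so it must belong to $S$; if $H$ is edgeless, $S=V$.

**Example.** Let $V=\{1,2,3,4\}$, $r=3$, with ordered edges $(1,2,3)$ and $(2,3,4)$. The set $\{1,2,4\}$ contains no edge and $V$ does, so $\alpha=3$.

* For $p=1$: vertex $1$ lies only in an edge in which it comes first, so $1\in S$. The set $\{1\}$ fails at vertex $4$, whose only edge starts with $2$. The set $\{1,2\}$ works. So $\overrightarrow\gamma_1(D)=2$.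
* For $p=2$: vertices $1$ and $2$ are among the first two vertices of every edge that contains them, so both are in $S$. Then $3$ is dominated, but $4$ needs $2,3\in S$. So $\{1,2\}$ fails, $\{1,2,3\}$ works, and $\overrightarrow\gamma_2(D)=3$.

The quantity $\overrightarrow\Gamma_p(H)$ is a max–min. An adversary chooses the orderings to make domination expensive, and we then choose the cheapest dominating set. The question, from Yair Caro and Adriana Hansberg, "Directed domination in oriented hypergraphs", arXiv:1904.02351 (2019), is this: is there, for each $r$ and $p$ with $1\le p\le r-1$, a constant $c(r,p)>0$ such that every $r$-uniform $H$ of order $n\ge2$ satisfies $\overrightarrow\Gamma_p(H)\le c(r,p)\,\alpha(H)\ln n$? Theorem 1 answers yes, and the constant $e+\frac1{\ln2}<4.17$ serves all $r$ and $p$ at once.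

We shall also prove two companions. Theorem 2 (Section 6) shows that the order $\alpha\ln(n/\alpha)$ cannot be improved for any fixed $r,p$. Theorem 3 (Section 7) gives the correct dependence on $r$ when $p=1$.

## 2. Edgeless hypergraphs, a single edge, tournaments

**No edges.** Here $\alpha=n$ and $\overrightarrow\Gamma_p(H)=n$. The right side of (1) is $n(1+e\ln 1)=n$, so (1) holds with equality.

**A single edge, $n=r$.** The first $p$ vertices must lie in $S$, and they suffice. So $\overrightarrow\Gamma_p(H)=p\le r-1=\alpha$, which is at most the right side of (1).

**Complete graphs.** Let $r=2$, $p=1$, $H=K_n$, so $\alpha=1$. An orientation is a tournament; we say $x$ *beats* $y$ if the arc goes from $x$ to $y$. A directed $1$-dominating set is a set $S$ such that each $u\notin S$ is beaten by some member of $S$. We call this a dominating set of the tournament.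

**Lemma 1.** Every tournament on $m\ge1$ vertices has a vertex of out-degree at least $\lceil\frac{m-1}2\rceil$, and it has a dominating set of size at most $\lfloor\log_2(m+1)\rfloor$.

*Proof.* The out-degrees sum to $\binom m2$, so their average is $\frac{m-1}2$. Some out-degree is at least this, and out-degrees are integers. This is the first statement.

For the second, repeatedly choose a vertex of maximum out-degree in the tournament on the vertices that are not yet chosen or beaten by a chosen vertex. If $m_t$ vertices are left after $t$ steps, then
$$m_{t+1}\le m_t-1-\tfrac{m_t-1}2=\tfrac{m_t-1}{2},\qquad\text{that is,}\qquad m_{t+1}+1\le\tfrac{m_t+1}2 .$$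
Hence $m_t\le\frac{m+1}{2^t}-1$ as long as the process runs. At $t=\lfloor\log_2(m+1)\rfloor$ we have $2^{t+1}>m+1$, so $m_t<1$, that is, $m_t=0$, unless the process stopped earlier. The chosen vertices form a dominating set. $\square$

So $\overrightarrow\Gamma_1(K_n)\le\lfloor\log_2(n+1)\rfloor$. For $n=3$ the bound $2$ is attained by the cyclic triangle, in which each vertex beats only one other.

## 3. Greedy choice of one head at a time

Lemma 1 is the greedy method: pick what dominates most, delete, repeat. Let us try it in general.

For $p\ge2$ a single vertex dominates nothing, since the first $p$ vertices of an edge must all be in $S$. So the natural unit of choice is a whole initial segment of an edge. We may work with $p=r-1$: if the first $r-1$ vertices of an edge are in $S$, so are the first $p$, so a directed $(r-1)$-dominating set is directed $p$-dominating, and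
$$\overrightarrow\Gamma_p(H)\le\overrightarrow\Gamma_{r-1}(H).$$
Call the set of the first $r-1$ vertices of an ordered edge its *head*. Greedy then says: among the remaining vertices $A$, with $|A|=a$, find an $(r-1)$-set that is the head of many edges inside $A$. Distinct edges with the same head have distinct last vertices, so that set dominates as many vertices as it has edges.

How many edges are there inside $A$? Suppose $a\ge2\alpha$ and let $T\subseteq A$ with $|T|=2\alpha$. Consider the vertices of $T$ that are not last in any edge contained in $T$. They form an independent set: an edge consisting of such vertices would lie in $T$ and have a last vertex. So there are at most $\alpha$ of them, and the other vertices of $T$, at least $\alpha$ in number, are last vertices of distinct edges inside $T$. (In particular $2\alpha\ge r$.) Each edge in $A$ lies in $\binom{a-r}{2\alpha-r}$ of the $\binom a{2\alpha}$ sets $T$. Hence the number of edges inside $A$ is at least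
$$\alpha\,\binom{a}{2\alpha}\Big/\binom{a-r}{2\alpha-r}=\alpha\,\binom ar\Big/\binom{2\alpha}r .$$
Dividing by the number $\binom a{r-1}$ of possible heads, we find an $(r-1)$-set that is the head of at least
$$\frac{\alpha}{\binom{2\alpha}{r}}\cdot\frac{a-r+1}{r}$$
edges inside $A$.

For $r=2$ this is $\frac{a-1}{2(2\alpha-1)}$, a proportion of order $1/\alpha$ of $A$, and greedy finishes after order $\alpha\ln n$ steps. For fixed $r\ge3$ the guaranteed proportion is only of order $\alpha^{-(r-1)}$, and greedy gives a bound of order $\alpha^{r-1}\ln n$: the wrong power of $\alpha$.

A single head really can be this inefficient. Take the nine points of the plane $\mathbb F_3^2$ with its lines as edges ($r=3$), ordered in any way. Two points lie on exactly one line, so a pair dominates at most one of the seven other points. On the other hand, the plane is a union of three parallel lines, and an independent set contains at most two points of each, so $\alpha\le6$ and $7/\alpha>1$. So no pair dominates a proportion $1/\alpha$ of the rest.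

The loss has a visible source. We judged a step by what one head does, but a set of $k$ vertices contains $\binom{k}{r-1}$ potential heads, all available at the same price. We should choose a set of about $\alpha$ vertices at once and ask how much all its heads dominate together.

## 4. Vertices not dominated from within form an independent set

The computation above already contains what we need: in any $T$, all but at most $\alpha$ vertices are dominated by the rest of $T$. The mistake was to turn this into a number of edges. Instead, read it as a probability: choose a $k$-set $T\subseteq A$ at random and then $u\in T$ at random; the chance that $T\setminus\{u\}$ fails to dominate $u$ is at most $\alpha/k$. But $(T\setminus\{u\},u)$ is just a random $(k-1)$-set together with a random vertex outside it. So a random $(k-1)$-set leaves undominated, on average, at most a proportion $\alpha/k$ of the rest. Neither $r$ nor the number of edges enters.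

Since only last vertices matter, we state this without uniformity. Let $H=(V,\mathcal E)$ be a finite hypergraph with $V\neq\emptyset$, all of whose edges have size at least $2$. The independence number $\alpha\ge 1$ is defined as before. For each edge $E$ let a vertex $\tau(E)\in E$ be chosen.

**Definition (domination with respect to $\tau$).** For $X\subseteq V$ and $u\notin X$, the set $X$ *dominates* $u$ if there is $E\in\mathcal E$ with $\tau(E)=u$ and $E\setminus\{u\}\subseteq X$.

This is monotone: if $X$ dominates $u$, $X\subseteq Y$ and $u\notin Y$, then $Y$ dominates $u$, by the same edge. In the example of Section 1, with $\tau$ the last vertex, $\{1,2\}$ dominates $3$, and $\{1,2\}$ does not dominate $4$, while $\{1,2,3\}$ does.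

**Lemma 2.** For every $T\subseteq V$, the set
$$U_T=\{u\in T:\ T\setminus\{u\}\text{ does not dominate }u\}$$
is independent. Hence $|U_T|\le\alpha$.

*Proof.* Suppose $U_T$ contains an edge $E$, and let $u=\tau(E)$. Then $u\in U_T$. But $E\setminus\{u\}\subseteq T\setminus\{u\}$, so $T\setminus\{u\}$ dominates $u$, a contradiction. $\square$

In the same example with $T=V$, vertices $3$ and $4$ are last vertices of edges in $T$ and $1,2$ are not, so $U_T=\{1,2\}$, which is indeed independent.

**Lemma 3.** Let $A\subseteq V$, $|A|=a$ and $1\le k\le a$. There is a set $S_0\subseteq A$ with $|S_0|=k-1$ such that at most $\frac\alpha k(a-k+1)$ vertices of $A\setminus S_0$ are not dominated by $S_0$.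

*Proof.* We count in two ways the pairs $(T,u)$ with $T\subseteq A$, $|T|=k$, $u\in T$, and $u$ not dominated by $T\setminus\{u\}$. For each of the $\binom ak$ sets $T$, Lemma 2 allows at most $\alpha$ choices of $u$. So there are at most $\alpha\binom ak$ pairs.

The map $(T,u)\mapsto(T\setminus\{u\},u)$ sends these pairs to the pairs $(S_0,u)$ with $S_0\subseteq A$, $|S_0|=k-1$, $u\in A\setminus S_0$, and $u$ not dominated by $S_0$. It is a bijection, with inverse $(S_0,u)\mapsto(S_0\cup\{u\},u)$. There are $\binom a{k-1}$ sets $S_0$, so some $S_0$ occurs in at most
$$\alpha\binom ak\Big/\binom a{k-1}=\alpha\,\frac{a-k+1}{k}$$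
pairs. This number of pairs is the number of vertices of $A\setminus S_0$ that $S_0$ does not dominate. $\square$

## 5. Iterating with sets of about $e\alpha$ vertices

With $k\approx C\alpha$, one round of Lemma 3 costs about $C\alpha$ vertices and divides the set still to be dominated by $C$. Reducing $n$ to $\alpha$ takes about $\ln(n/\alpha)/\ln C$ rounds, at a total cost of about $\frac{C}{\ln C}\,\alpha\ln(n/\alpha)$. The derivative of $C/\ln C$ is $(\ln C-1)/(\ln C)^2$, so the minimum over $C>1$ is at $C=e$, with value $e$. When at most $\alpha$ vertices remain, we take them all. The precise version is the following.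

**Proposition 4.** Define $g(a)=a$ for $0\le a\le\alpha$ and $g(a)=\alpha\bigl(1+e\ln(a/\alpha)\bigr)$ for $a\ge\alpha$ (the two formulas agree at $a=\alpha$). Every $A\subseteq V$ contains a set $S$ with $|S|\le g(|A|)$ that dominates every vertex of $A\setminus S$.

*Proof.* Induction on $a=|A|$. Put $k=\lceil e\alpha\rceil$, so that
$$k-1<e\alpha\le k. \tag{3}$$

**Step 1: small sets, $a<k$.** The purpose is to check that taking everything is cheap enough. Take $S=A$; there is nothing to dominate. If $a\le\alpha$, then $|S|=a=g(a)$. Otherwise $\alpha<a\le k-1<e\alpha$, so $t=a/\alpha$ lies in $[1,e]$. The function $f(t)=1+e\ln t-t$ is concave, with $f(1)=0$ and $f(e)=1+e-e=1$, so $f\ge0$ on $[1,e]$. Hence $a=\alpha t\le\alpha(1+e\ln t)=g(a)$.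

**Step 2: one round, $a\ge k$.** The purpose is to shrink the problem by a factor $e$. Lemma 3 applies, since $1\le k\le a$. Let $S_0$ be the set it gives, let $A'$ be the set of vertices of $A\setminus S_0$ that $S_0$ does not dominate, and let $a'=|A'|$. By (3), $\alpha/k\le1/e$, so
$$a'\le\frac\alpha k(a-k+1)\le\frac ae<a. \tag{4}$$
By induction there is $S'\subseteq A'$ with $|S'|\le g(a')$ that dominates every vertex of $A'\setminus S'$. Put $S=S_0\cup S'\subseteq A$.

**Step 3: $S$ dominates $A\setminus S$.** Let $u\in A\setminus S$. If $u\notin A'$, then $S_0$ dominates $u$. If $u\in A'$, then $u\in A'\setminus S'$, and $S'$ dominates $u$. As $u\notin S$, monotonicity shows that $S$ dominates $u$ in both cases.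

**Step 4: the size of $S$.** By (3), $|S|\le k-1+g(a')<e\alpha+g(a')$. Since $a\ge k\ge e\alpha>\alpha$, the logarithmic formula applies to $g(a)$.

* If $a'\le\alpha$, then $g(a')=a'\le\alpha$, so $|S|\le e\alpha+\alpha=\alpha(1+e\ln e)\le\alpha\bigl(1+e\ln(a/\alpha)\bigr)=g(a)$, using $a/\alpha\ge e$.
* If $a'>\alpha$, then by (4)
$$|S|\le e\alpha+\alpha\Bigl(1+e\ln\frac{a}{e\alpha}\Bigr)=e\alpha+\alpha+e\alpha\ln\frac a\alpha-e\alpha=g(a).$$

This completes the induction. $\square$

**Proof of Theorem 1.** Let $D$ be any orientation of the $r$-uniform hypergraph $H$, and let $\tau(E)$ be the last vertex of $E$ in $D$. Apply Proposition 4 with $A=V$; since $n\ge\alpha$, it gives $S$ with $|S|\le g(n)=\alpha\bigl(1+e\ln(n/\alpha)\bigr)$. Each $u\in V\setminus S$ is the last vertex of an edge whose first $r-1$ vertices lie in $S$. As $p\le r-1$, the first $p$ vertices of that edge lie in $S$. So $S$ is a directed $p$-dominating set of $D$. It contains all isolated vertices automatically, since nothing dominates them, and for the same reason it is $V$ if $H$ is edgeless. As $D$ was arbitrary, (1) follows.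

For $n\ge2$ we have $\ln n\ge\ln2$, and $\alpha\ge1$ gives $\ln(n/\alpha)\le\ln n$. So
$$\alpha\Bigl(1+e\ln\frac n\alpha\Bigr)\le\alpha+e\alpha\ln n\le\Bigl(\frac1{\ln2}+e\Bigr)\alpha\ln n,$$
which is (2). Numerically, $e+\frac1{\ln 2}=4.1609\ldots<4.17$. $\blacksquare$

## 6. Lower bounds from tournaments without small dominating sets

**Theorem 2.** Let $1\le p\le r-1$, $k\ge1$ and $\varepsilon\in(0,1)$. For all $N\ge N_0(r,\varepsilon)$ there is an $r$-uniform hypergraph $H$ of order $n=kN$ with $k\le\alpha(H)\le(2r-3)k$ and
$$\overrightarrow\Gamma_p(H)\ \ge\ \frac{1-\varepsilon}{(2r-3)\ln2}\;\alpha(H)\ln\frac n{\alpha(H)} .$$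
If $p\ge\lfloor\log_2(r+1)\rfloor$, then $H$ can be taken to be $k$ disjoint copies of the complete $r$-uniform hypergraph on $N$ vertices, and $2r-3$ can be replaced by $r-1=\alpha(H)/k$.

The plan is to build $H_0$ with bounded $\alpha(H_0)$ on the vertex set of a tournament that is hard to dominate, ordered so that a directed $p$-dominating set is forced to dominate the tournament; then to take $k$ copies. For a tournament $T$, let $\mathrm{dom}(T)$ be the least size of a dominating set.

**Lemma 5 (Erdős's argument).** For all $N$ large in terms of $\varepsilon$ there is an $N$-vertex tournament $T$ with $\mathrm{dom}(T)\ge(1-\varepsilon)\log_2N$.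

*Proof.* Let $s=\lfloor(1-\varepsilon)\log_2N\rfloor$, and direct each pair of $N$ vertices independently, with probability $\frac12$ each way. Fix an $s$-set $S$. A vertex $u\notin S$ is beaten by some member of $S$ with probability $1-2^{-s}$. For different $u$ these events depend on disjoint sets of arcs, so $S$ is dominating with probability $(1-2^{-s})^{N-s}$. Using $\binom Ns\le N^s$, $1-y\le e^{-y}$ and $2^s\le N^{1-\varepsilon}$, the expected number of dominating $s$-sets is
$$\binom Ns(1-2^{-s})^{N-s}\le\exp\bigl(s\ln N-(N-s)2^{-s}\bigr)\le\exp\bigl(s\ln N-(N-s)N^{\varepsilon-1}\bigr).$$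
For large $N$ we have $s\le\log_2N\le N/2$, so the exponent is at most $(\log_2N)\ln N-\frac12N^\varepsilon$, which tends to $-\infty$. So for large $N$ the expectation is less than $1$, and some tournament $T$ has no dominating $s$-set. Adding vertices to a dominating set keeps it dominating, so $T$ has no smaller dominating set either. Thus $\mathrm{dom}(T)\ge s+1>(1-\varepsilon)\log_2N$. $\square$

Fix such a $T$, with $N\ge r$.

Suppose first we try the complete $r$-uniform hypergraph on $V(T)$ with $p=1$. We would like the first vertex of each edge to beat all the others, for then domination in the hypergraph gives domination in $T$. But an $r$-set need not contain such a vertex: for $r=3$ the cyclic triangle does not. There are two ways out: keep only the edges that do have such a vertex, or use several initial vertices when $p$ allows it.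

**Step 1: a construction for every $p$.** Call $x\in E$ a *source* of $E$ if $x$ beats all other vertices of $E$; an $r$-set has at most one source. Let $H_0$ consist of all $r$-subsets of $V(T)$ that have a source, and let $D_0$ order each edge with its source first and the rest arbitrarily.

We bound $\alpha(H_0)$. Let $B\subseteq V(T)$ with $|B|=a\ge2r-2$. By Lemma 1 some $x\in B$ beats at least $\lceil\frac{a-1}2\rceil\ge\lceil\frac{2r-3}2\rceil=r-1$ vertices of $B$. Then $x$ together with $r-1$ of these is an edge inside $B$. So independent sets have at most $2r-3$ vertices, and $1\le\alpha(H_0)\le2r-3$.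

Now let $S$ be a directed $p$-dominating set of $D_0$ and let $u\notin S$. There is an edge $E\ni u$ whose first $p\ge1$ vertices lie in $S$. In particular its source $x$ lies in $S$. So $x\ne u$, and $x$ beats $u$. Hence $S$ is a dominating set of $T$, and
$$\overrightarrow\gamma_p(D_0)\ge\mathrm{dom}(T). \tag{5}$$

**Step 2: a construction for $p\ge\lfloor\log_2(r+1)\rfloor$.** The purpose is to use all $r$-sets and lower the independence number to $r-1$. Let $H_0$ be the complete $r$-uniform hypergraph on $V(T)$. As $N\ge r$, $\alpha(H_0)=r-1$. For each edge $E$, Lemma 1 with $m=r$ gives a dominating set of the tournament $T[E]$ of size at most $\lfloor\log_2(r+1)\rfloor\le p$. Enlarge it within $E$ to exactly $p$ vertices (possible since $p\le r-1$); it is still dominating. Let $D_0$ order $E$ so that these are its first $p$ vertices.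

If $S$ is directed $p$-dominating for $D_0$ and $u\notin S$, then $u$ lies in some $E$ whose first $p$ vertices are in $S$. So $u$ is not one of them, and one of them beats $u$. Again $S$ dominates $T$, and (5) holds.

**Step 3: disjoint copies.** This step makes $\alpha$ as large as we like. Let $H$ be $k$ disjoint copies of $H_0$ (from Step 1 or Step 2), each oriented as $D_0$. Every edge lies inside one copy, so a directed $p$-dominating set of the whole meets each copy in a directed $p$-dominating set of that copy. By (5) and Lemma 5,
$$\overrightarrow\Gamma_p(H)\ge k\,\mathrm{dom}(T)\ge k(1-\varepsilon)\frac{\ln N}{\ln2}.$$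
Also $n=kN$, $\alpha(H)=k\,\alpha(H_0)$, and $\frac n{\alpha(H)}=\frac N{\alpha(H_0)}\le N$. Substituting $k=\alpha(H)/\alpha(H_0)$ and $\ln N\ge\ln\frac n{\alpha(H)}$,
$$\overrightarrow\Gamma_p(H)\ge\frac{1-\varepsilon}{\alpha(H_0)\ln2}\,\alpha(H)\ln\frac n{\alpha(H)} .$$
Here the last logarithm is nonnegative. For Step 1 we have $1\le\alpha(H_0)\le2r-3$, so $k\le\alpha(H)\le(2r-3)k$ and the first bound of the theorem follows. For Step 2, $\alpha(H_0)=r-1$, which gives the second statement; here too $k\le\alpha(H)\le(2r-3)k$, since $1\le r-1\le2r-3$. $\blacksquare$

## 7. Domination by first vertices and the factor $1/(r-1)$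

Theorem 2 has a coefficient of order $1/r$, while Theorem 1 has an absolute constant. For $p=1$ the upper bound can be brought down. Single vertices now do dominate, so the greedy method of Section 3 is available again, with first vertices in place of heads. It benefits from large $r$, because a first vertex dominates $r-1$ others through one edge.

**Theorem 3.** For every $r$-uniform $H$ of order $n$, with $\alpha=\alpha(H)$,
$$\overrightarrow\Gamma_1(H)\le2\alpha+\frac{4\alpha}{r-1}\,\max\Bigl\{0,\ln\frac n{2\alpha}\Bigr\}.$$

Let $D$ be an orientation. Write $x\to y$, and call $y$ an out-neighbour of $x$, if $x\neq y$ and some ordered edge with first vertex $x$ contains $y$. For example, the ordered edges $(1,2,3)$ and $(2,3,4)$ give $1\to2$, $1\to3$, $2\to3$, $2\to4$. A set $S$ is directed $1$-dominating if and only if every $u\notin S$ has some $x\in S$ with $x\to u$. An arc is an ordered pair $(x,y)$ with $x\to y$; both $(x,y)$ and $(y,x)$ may be arcs.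

**Lemma 6.** If $A\subseteq V$ and $a=|A|\ge2\alpha$, then some $x\in A$ has at least $\frac{(r-1)(a-1)}{2(2\alpha-1)}$ out-neighbours in $A$.

*Proof.* Let $T\subseteq A$ with $|T|=2\alpha$. The vertices of $T$ that are not first in any edge contained in $T$ form an independent set, because an edge made of such vertices would lie in $T$ and have a first vertex. So there are at most $\alpha$ of them. Each of the other vertices of $T$, at least $\alpha$ in number, is first in an edge contained in $T$, so it has at least $r-1$ out-neighbours in $T$. Thus $T$ spans at least $(r-1)\alpha$ arcs.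

Let $m$ be the number of arcs inside $A$. Each arc lies in a proportion
$$\binom{a-2}{2\alpha-2}\Big/\binom a{2\alpha}=\frac{2\alpha(2\alpha-1)}{a(a-1)}$$
of the $2\alpha$-subsets of $A$. So the average number of arcs spanned by such a subset is $m\cdot\frac{2\alpha(2\alpha-1)}{a(a-1)}$, and this is at least $(r-1)\alpha$. Hence
$$m\ge\frac{(r-1)\,a(a-1)}{2(2\alpha-1)},$$
and some $x\in A$ has at least $m/a$ out-neighbours in $A$. $\square$

**Proof of Theorem 3.**

**Step 1: few vertices.** If $n<2\alpha$, take $S=V$. Then $|S|<2\alpha$, as required.

**Step 2: greedy deletion.** Let $n\ge2\alpha$ and $A_0=V$. While $a_i=|A_i|\ge2\alpha$, take $x\in A_i$ from Lemma 6, put it into $S$, and delete $x$ and its out-neighbours from $A_i$ to get $A_{i+1}$. Put $y=\frac{r-1}{2(2\alpha-1)}$, so $y\ge\frac{r-1}{4\alpha}$. Then, using $a_i-1\ge0$ and $1-y\le e^{-y}$,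
$$a_{i+1}\le a_i-1-y(a_i-1)=(a_i-1)(1-y)\le(a_i-1)e^{-y}\le a_i\,e^{-(r-1)/(4\alpha)} .$$

**Step 3: the number of rounds.** The sizes $a_i$ strictly decrease, so there is a first index $t$ with $a_t<2\alpha$, and $t\ge1$ because $a_0=n\ge2\alpha$. By Step 2,
$$2\alpha\le a_{t-1}\le n\,e^{-(t-1)(r-1)/(4\alpha)},\qquad\text{so}\qquad t\le1+\frac{4\alpha}{r-1}\ln\frac n{2\alpha}.$$

**Step 4: finishing.** Add all of $A_t$, which has at most $2\alpha-1$ vertices, to $S$. A vertex outside $S$ was deleted in some round as an out-neighbour of the vertex chosen in that round. So $S$ is directed $1$-dominating, and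
$$|S|\le t+2\alpha-1\le2\alpha+\frac{4\alpha}{r-1}\ln\frac n{2\alpha}.$$
As $D$ was arbitrary, the theorem follows. $\blacksquare$

**Comparison for $p=1$.** If $\ln(n/\alpha)\ge r-1$, then $n/\alpha\ge e>2$ and $2\alpha\le\frac{2}{r-1}\,\alpha\ln\frac n\alpha$, so Theorem 3 gives
$$\overrightarrow\Gamma_1(H)\le\frac{6}{r-1}\,\alpha\ln\frac n\alpha .$$
Theorem 2 provides, for each $k$, hypergraphs with $\alpha\ge k$ and $n/\alpha\ge N/(2r-3)$ as large as we like, for which $\overrightarrow\Gamma_1(H)\ge\frac{1-\varepsilon}{(2r-3)\ln2}\,\alpha\ln\frac n\alpha$. So for $p=1$ the coefficient of $\alpha\ln(n/\alpha)$ is $\Theta(1/r)$, with absolute implied constants, once $n/\alpha$ is large in terms of $r$. The exact leading constants are not determined by these arguments. For $p\ge2$ they leave the optimal dependence on $r$ between the order $1/r$ of Theorem 2 and the absolute constant of Theorem 1.
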